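# When do two partial oracles have only computable information in common?

## A natural guess about partial oracles

Take two oracles, each of which knows something noncomputable. Must there be some noncomputable piece of information that can be extracted from either one alone? If the oracles are partial functions and the extracted information may also be a partial function, a natural first guess is yes. The guess is encouraged by a known result: it is correct when the two oracles are total. The question whether totality can be dropped comes from Jean Abou Samra and David Alexander Madore, "An order-reversing embedding of Turing degrees into Arthur-Nimue-Merlin degrees", arXiv:2603.19946 (2026). We shall see that the guess survives when only one of the oracles is total, and fails when both are allowed to be partial. First we make the question precise.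

**Definition (T1 oracles and reductions).** A *T1 oracle* is a partial function $f\colon\mathbb N\dashrightarrow\mathbb N$. A computation with oracle $g$ is *legal* if it halts and queries only elements of $\operatorname{dom}(g)$. We write $f\preceq_{\mathrm{T1}} g$, or just $f\preceq g$, if there is an oracle machine $\Phi$ such that for every $n\in\operatorname{dom}(f)$ the computation $\Phi^g(n)$ is legal and outputs $f(n)$.

Nothing is required of $\Phi^g(n)$ when $n\notin\operatorname{dom}(f)$. The relation $\preceq$ is a preorder: to compose two reductions, answer each query of the first by running the second, and legality is inherited. We write $f\equiv g$ if $f\preceq g\preceq f$. The equivalence classes are the *T1 degrees*, and bold $\mathbf f$ is the degree of $f$. On total functions legality only says that the computation halts, so $\preceq$ is Turing reducibility and the Turing degrees sit inside the T1 degrees.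

The least degree $\mathbf 0$ consists of the $f$ that agree on $\operatorname{dom}(f)$ with some partial computable function. Indeed, such an $f$ reduces to every $g$ by a machine that asks nothing, and an $f$ below a total computable function is of this kind. The T1 degrees have greatest lower bounds, and $\mathbf f\wedge_{\mathrm{T1}}\mathbf g$ denotes the meet. Spelled out,
$$\mathbf f\wedge_{\mathrm{T1}}\mathbf g=\mathbf 0\quad\text{iff every } m \text{ with } m\preceq f \text{ and } m\preceq g \text{ agrees on } \operatorname{dom}(m) \text{ with a partial computable function.}\tag{1}$$
The join of $f$ and $g$ is represented by $f\oplus g$, with $2n\mapsto f(n)$ and $2n+1\mapsto g(n)$.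

Two small examples show what partiality does. Let $K$ be the halting set and $\chi_K$ its characteristic function. The restriction $\chi_K{\restriction}K$ is constantly $1$, so it lies in $\mathbf 0$, although its domain is not computable. Restricting a function always moves it down in $\preceq$, possibly all the way to $\mathbf 0$. For legality, suppose $\operatorname{dom}(g)$ is the set of even numbers. A machine that asks $0,1,2,\dots$ in turn until it sees a certain value is not legal once it asks about $1$, even if the value sits at $2$. A search through a partial oracle must stay inside the domain.

Throughout, $\langle\cdots\rangle$ is a computable injective coding of tuples and finite lists with computable decoding, $\varphi_i$ is the $i$-th partial computable function, and $\Phi_i$ is the $i$-th oracle machine. The guess now reads: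

> if $\mathbf f\wedge_{\mathrm{T1}}\mathbf g=\mathbf 0$, then $\mathbf f=\mathbf 0$ or $\mathbf g=\mathbf 0$.

## Cases settled by hand

If $\operatorname{dom}(f)$ is finite, then $f$ agrees on its domain with a finite table, so $\mathbf f=\mathbf 0$ and the guess holds.

If $f\preceq g$, then the meet is $\mathbf f$ itself. If it is $\mathbf 0$, then $\mathbf f=\mathbf 0$, and the guess holds again. So a counterexample needs incomparable oracles with infinite domains.

One might hope for a quick counterexample from disjoint domains, since then no question can be put to both oracles. Take a noncomputable set $X$, and let $f(2n)=X(n)$ be defined exactly on the even numbers and $g(2n+1)=X(n)$ exactly on the odd numbers. The domains are disjoint, yet $f\equiv g\equiv \chi_X$, so the meet is far from $\mathbf 0$. The two machines in a common reduction may ask *different* questions.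

This suggests how to produce common lower bounds in general. Suppose $f$ and $g$ are $\{0,1\}$-valued. Define partial functions on codes of pairs, for $a\in\operatorname{dom}(f)$ and $b\in\operatorname{dom}(g)$:
$$m_+(\langle a,b\rangle)=f(a)\ \text{ if } f(a)=g(b),\qquad m_-(\langle a,b\rangle)=f(a)\ \text{ if } f(a)=1-g(b),\tag{2}$$
and let both be undefined elsewhere. Both are $\preceq f$: query $a$ and output the answer. Both are $\preceq g$: query $b$, and output $g(b)$ for $m_+$ or $1-g(b)$ for $m_-$. Every pair in $\operatorname{dom}(f)\times\operatorname{dom}(g)$ is in the domain of exactly one of them. If the meet is $\mathbf 0$, both agree on their domains with partial computable functions. We now try to conclude that $f$ or $g$ is computable, and we shall see how far this goes.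

## The guess is right when one of the oracles is total

The attempt succeeds if $f$ is total, and it works over any total base $h$ in place of a computable one.

**Theorem 1.** *Let $f,h$ be total, $g$ an arbitrary T1 oracle, and $\mathbf f\wedge_{\mathrm{T1}}\mathbf g=\mathbf h$. Then $\mathbf f=\mathbf h$ or $\mathbf g=\mathbf h$. In particular (take $h$ computable): if $\mathbf f$ is a Turing degree, $\mathbf g$ is any T1 degree, and $\mathbf f\wedge_{\mathrm{T1}}\mathbf g=\mathbf 0$, then $\mathbf f=\mathbf 0$ or $\mathbf g=\mathbf 0$.*

The known result for two Turing degrees is a special case, and the proof does not use it.

**Step 1: reduce to $\{0,1\}$-valued oracles.** The purpose is to make (2) available. Given $g$, let $g'$ have domain $\{\langle b,m\rangle: b\in\operatorname{dom}(g),\ m\in\mathbb N\}$, with $g'(\langle b,m\rangle)=1$ if $g(b)=m$ and $0$ otherwise. Then $g'\preceq g$: on input $\langle b,m\rangle$ in the domain, query $b$ and compare with $m$. Conversely $g\preceq g'$: for $b\in\operatorname{dom}(g)$, query $\langle b,0\rangle,\langle b,1\rangle,\dots$ until the answer is $1$. All these queries are legal, and the search ends at $m=g(b)$. For the total function $f$, let $A$ be the set of codes $\langle n,m\rangle$ with $f(n)=m$. In the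 same way $f\equiv A$, where $A$ also denotes the (total) characteristic function. So we may assume that $g$ is $\{0,1\}$-valued and that $f=A$ is the characteristic function of a set.

**Step 2: compute from $h$ two guesses, at least one of them right.** We claim that there are $\{0,1\}$-valued functions $p(a,b)$ and $q(a,b)$, defined for all $a\in\mathbb N$ and $b\in\operatorname{dom}(g)$ and computed by one procedure with oracle $h$, such that
$$A(a)=p(a,b)\quad\text{or}\quad g(b)=q(a,b)\qquad\text{for all }a\in\mathbb N,\ b\in\operatorname{dom}(g).\tag{3}$$

Form $m_+$ and $m_-$ as in (2) with $f=A$. Both are below $A$ and below $g$, hence below the meet: $m_+\preceq h$ via some machine $\Psi_+$, and $m_-\preceq h$ via some $\Psi_-$. Because $h$ is total, $\Psi_\pm^h$ can be run on any input without ever making an illegal query.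

Given $a$ and $b\in\operatorname{dom}(g)$, run $\Psi_+^h(\langle a,b\rangle)$ and $\Psi_-^h(\langle a,b\rangle)$ in parallel, one step of each in turn. Either $A(a)=g(b)$ or $A(a)=1-g(b)$, so $\langle a,b\rangle$ is in the domain of $m_+$ or of $m_-$, and at least one run halts. Stop at the first one to halt, and let $w$ be its output. Put $w'=w$ if $w\in\{0,1\}$, and $w'=1$ otherwise. The run that halted may be the wrong one, in which case $w$ is worthless. Define
$$(p,q)=(w',w')\ \text{ if it was }\Psi_+,\qquad (p,q)=(w',1-w')\ \text{ if it was }\Psi_-.$$

We check (3). Suppose both guesses are wrong, so $A(a)=1-p=1-w'$ and $g(b)=1-q$.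

If the run was $\Psi_+$, then $g(b)=1-w'=A(a)$. Hence $\langle a,b\rangle\in\operatorname{dom}(m_+)$, so $\Psi_+^h(\langle a,b\rangle)$ outputs $m_+(\langle a,b\rangle)=A(a)$. Thus $w=A(a)=1-w'$. This lies in $\{0,1\}$, so $w'=w$ by definition, and $w=1-w$, a contradiction.

If the run was $\Psi_-$, then $g(b)=w'=1-A(a)$. Hence $\langle a,b\rangle\in\operatorname{dom}(m_-)$, so $\Psi_-^h(\langle a,b\rangle)$ outputs $A(a)$. Again $w=1-w'\in\{0,1\}$, so $w'=w$ and $w=1-w$, a contradiction.

**Step 3: find a wrong guess about $A$.** The guesses come without a label saying which one is right. The point is that oracle $A$ can check the guess $p$, and where $p$ is wrong, (3) forces $q$ to be right.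

If $A\preceq h$, then $A\preceq h\preceq A$ and $\mathbf f=\mathbf h$. Suppose now that $A\not\preceq h$. Fix $b\in\operatorname{dom}(g)$. The function $a\mapsto p(a,b)$ is total and computable from $h$, with $b$ as a constant, so it is not $A$. Hence there is an $a$ with $p(a,b)\ne A(a)$, and for every such $a$ we have $q(a,b)=g(b)$ by (3).

So consider this procedure with oracle $A$, on input $b$: for $a=0,1,2,\dots$ compute $p(a,b)$ and query $A(a)$, until $p(a,b)\neq A(a)$; then output $q(a,b)$. The oracle $A$ can compute $p$ and $q$ because $h\preceq A$. For every $b\in\operatorname{dom}(g)$ the procedure halts with output $g(b)$. Thus $g\preceq A$, and therefore $\mathbf g=\mathbf f\wedge_{\mathrm{T1}}\mathbf g=\mathbf h$. $\qquad\blacksquare$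

## Where the argument stops for two partial oracles

Take $\{0,1\}$-valued $f,g$, both partial, with meet $\mathbf 0$. Step 2 still works, with a total computable $h$ and with $a$ restricted to $\operatorname{dom}(f)$: we get partial computable $p,q$ with $f(a)=p(a,b)$ or $g(b)=q(a,b)$ on $\operatorname{dom}(f)\times\operatorname{dom}(g)$. If $f\notin\mathbf 0$, then for each $b\in\operatorname{dom}(g)$ there is still some $a\in\operatorname{dom}(f)$ at which $p(\cdot,b)$ is wrong about $f$. What breaks is the *search* for it. To run through candidates $a$ and compare $p(a,b)$ with $f(a)$, one must query $f$ at each candidate, and a candidate outside $\operatorname{dom}(f)$ makes the computation illegal. If we cannot list elements of $\operatorname{dom}(f)$, the search is not available.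

So a counterexample must have domains whose elements are hard to find. For such $f$ and $g$ we can try to arrange more than (3): a computable procedure that, given $a\in\operatorname{dom}(f)$ and $b\in\operatorname{dom}(g)$, produces a correct value of one of $f(a),g(b)$ *and says which*. We shall see that this forces the meet to be $\mathbf 0$. The way to get it is to let the inputs themselves carry answers. The input $a$ cannot list all of $g$, because it is a finite object, but it is enough that of any $a$ and $b$, the one built later records the answer at the one built earlier.

## Inputs that carry the earlier answers of the other oracle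

**Theorem 2.** *There are T1 oracles $f,g$, both not in $\mathbf 0$, with $\mathbf f\wedge_{\mathrm{T1}}\mathbf g=\mathbf 0$.*

So the guess is wrong: the known result for Turing degrees does not generalize to two T1 degrees.

**Step 1: the construction.** We interleave the two oracles and diagonalize at each new input. By recursion on $i=0,1,2,\dots$ define first $a_i$ and $f(a_i)$, then $b_i$ and $g(b_i)$:
$$a_i=\big\langle 0,i,[(b_j,g(b_j))]_{j<i}\big\rangle,\qquad f(a_i)=\begin{cases}1&\text{if }\varphi_i(a_i)\downarrow=0,\\0&\text{otherwise;}\end{cases}$$
$$b_i=\big\langle 1,i,[(a_j,f(a_j))]_{j\le i}\big\rangle,\qquad g(b_i)=\begin{cases}1&\text{if }\varphi_i(b_i)\downarrow=0,\\0&\text{otherwise.}\end{cases}$$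
Let $\operatorname{dom}(f)=\{a_i:i\in\mathbb N\}$ and $\operatorname{dom}(g)=\{b_i:i\in\mathbb N\}$. The $a_i$ are pairwise distinct because $i$ can be read off $a_i$, and likewise the $b_i$. Each input is fixed before its value is chosen, so the definition is not circular. The first few inputs are
$$a_0=\langle 0,0,[\,]\rangle,\quad b_0=\langle 1,0,[(a_0,f(a_0))]\rangle,\quad a_1=\langle 0,1,[(b_0,g(b_0))]\rangle,\quad b_1=\langle 1,1,[(a_0,f(a_0)),(a_1,f(a_1))]\rangle.$$

**Step 2: neither oracle is in $\mathbf 0$.** This is what the diagonalization is for. Suppose $\varphi_i$ agrees with $f$ on $\operatorname{dom}(f)$. Then $\varphi_i(a_i)\downarrow=f(a_i)\in\{0,1\}$. If $\varphi_i(a_i)=0$, then $f(a_i)=1$ by definition. If $\varphi_i(a_i)=1$, then $f(a_i)=0$ by definition. Both contradict $\varphi_i(a_i)=f(a_i)$. The same argument with $b_i$ shows $g\notin\mathbf 0$.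

**Step 3: a procedure that answers one of two queries.** We describe a partial computable procedure $R$ which, for all $a\in\operatorname{dom}(f)$ and $b\in\operatorname{dom}(g)$, outputs either the correct value of $f(a)$ or the correct value of $g(b)$, and says which.

Given $a,b$, decode them (and loop if they are not of the right form). If $b$ occurs as a first entry in the list inside $a$, output the value attached to it, as "$g(b)$". Otherwise, if $a$ occurs as a first entry in the list inside $b$, output the value attached to it, as "$f(a)$". Otherwise loop.

Let $a=a_i$ and $b=b_j$. If $j<i$, then $b_j$ is in the list of $a_i$ with its correct value, so $R$ outputs $g(b_j)$. If $j\ge i$, then $b_j$ is not in the list of $a_i$, since that list contains only $b_0,\dots,b_{i-1}$ and the $b$'s are distinct; while $a_i$ is in the list of $b_j$ with its correct value, so $R$ outputs $f(a_i)$.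

**Step 4: common lower bounds are computable.** By (1) we must show that any $m$ with $m\preceq f$ via $\Phi$ and $m\preceq g$ via $\Psi$ agrees on its domain with a partial computable function. The idea is to run both reductions side by side without any oracle, using $R$ to answer one of the two pending queries each time.

On input $n$, simulate $\Phi(n)$ and $\Psi(n)$, running each until it halts or issues a query. If one of them halts, output its output and stop. Otherwise $\Phi$ has a pending query $a$ and $\Psi$ a pending query $b$. Compute $R(a,b)$, and feed the value obtained as the answer to the corresponding query. This is one round; then continue. The other query stays pending.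

For instance, suppose $\Phi$ first asks $a_5$ and then $a_2$, while $\Psi$ first asks $b_3$ and then $b_7$. The pending pair $(a_5,b_3)$ gives $\Psi$ its answer, read from the list in $a_5$. Next, $(a_5,b_7)$ gives $\Phi$ its answer, read from $b_7$. Then $(a_2,b_7)$ gives $\Phi$ its second answer. If $\Phi$ makes no further query, it halts with the output.

Now let $n\in\operatorname{dom}(m)$, so that $\Phi^f(n)$ and $\Psi^g(n)$ are legal with output $m(n)$. We show by induction on the number of rounds that the simulated states are states of these true computations. This holds at the start, and running a machine up to its next query or halt preserves it; this running terminates because the true computations halt. If both machines then have pending queries $a$ and $b$, these are queries of the true computations, so $a\in\operatorname{dom}(f)$ and $b\in\operatorname{dom}(g)$ by legality. Hence $R(a,b)$ halts and supplies a correct answer to one of the queries, and the new states are again true states. Each round answers one query of two computations that together make only finitely many queries. So after finitely many rounds one of them halts, and its output is $m(n)$. $\qquad\blacksquare$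

It is instructive to see the search of Theorem 1 fail here. Given $b_j$, decode it and the lists inside it: this yields $a_0,\dots,a_j$, and the list inside $a_j$ gives the values $g(b_0),\dots,g(b_{j-1})$. So everything in $a_{j+1}=\langle 0,j+1,[(b_t,g(b_t))]_{t\le j}\rangle$ is known except the last bit $g(b_j)$. Of the two candidates for $a_{j+1}$, exactly one is in $\operatorname{dom}(f)$, because $a_{j+1}$ is the only element of $\operatorname{dom}(f)$ with second entry $j+1$. Knowing which one may legally be queried is the same as knowing $g(b_j)$.

## What every counterexample must look like

Theorem 1 limits all pairs of the kind found in Theorem 2.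

**Corollary 3.** *If $\mathbf f,\mathbf g\ne\mathbf 0$ and $\mathbf f\wedge_{\mathrm{T1}}\mathbf g=\mathbf 0$, then every total function $\preceq f$ or $\preceq g$ is computable. In particular neither $\mathbf f$ nor $\mathbf g$ is a Turing degree, and neither $\operatorname{dom}(f)$ nor $\operatorname{dom}(g)$ is c.e.*

**Proof.** Let $t\preceq f$ be total. Any common lower bound of $t$ and $g$ is one of $f$ and $g$, so the meet of the degrees of $t$ and $g$ is $\mathbf 0$. Theorem 1 applies because $t$ is total, and since $\mathbf g\ne\mathbf 0$ it gives $t\in\mathbf 0$. So $t$ agrees on $\operatorname{dom}(t)=\mathbb N$ with a partial computable function, that is, $t$ is computable.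

If $f$ were equivalent to a total function $t$, then $t$ would be computable, and $\mathbf f=\mathbf 0$, a contradiction. So $\mathbf f$ is not a Turing degree.

Suppose $\operatorname{dom}(f)$ is c.e. It is nonempty, because the empty function is in $\mathbf 0$. So it is the range of a total computable function $p$. Then $f\circ p$ is total, and $f\circ p\preceq f$: on input $j$, query $p(j)\in\operatorname{dom}(f)$. Also $f\preceq f\circ p$: given $n\in\operatorname{dom}(f)$, search for $j$ with $p(j)=n$ and query $j$. So $f$ is equivalent to a total function, which we have just excluded. The argument for $g$ is the same, with the roles exchanged. $\qquad\blacksquare$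

## A copy of $(\mathcal P(\mathbb N),\cap)$ above every degree

The device of Theorem 2 gives more. Instead of two oracles listing each other's values, we make one sequence of inputs in which each input lists all earlier values. We give every input a color $k\in\mathbb N$, and obtain one oracle for each set of colors. We also work over an arbitrary base $h$.

**Theorem 4.** *Let $h$ be any T1 oracle. There are T1 oracles $h_S$ $(S\subseteq\mathbb N)$ such that*

1. $h_\emptyset\equiv h$;
2. $h_S\wedge_{\mathrm{T1}}h_T\equiv h_{S\cap T}$ *for all* $S,T\subseteq\mathbb N$;
3. $h_S\preceq h_T\iff S\subseteq T$;
4. $h_S\vee h_T\equiv h_{S\cup T}$ *if $S,T$ are computable.*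

*In particular every T1 degree $\mathbf h$ is the meet of two T1 degrees strictly above it, and $(\mathcal P(\mathbb N),\cap)$ embeds as a meet-semilattice in the T1 degrees with least element $\mathbf h$. If $h$ is computable, all $h_S$ are $\preceq 0'$.*

Here item 2 means that $h_{S\cap T}$ represents the meet of the degrees of $h_S$ and $h_T$, and item 4 means the same for the join.

**Step 1: the construction.** We need every color to be used against every machine with oracle $h$. Let $s\mapsto(k_s,i_s)$ be a computable bijection $\mathbb N\to\mathbb N^2$. By recursion on $s$ put
$$c_s=\big\langle k_s,i_s,[(c_t,u(c_t))]_{t<s}\big\rangle,\qquad u(c_s)=\begin{cases}1&\text{if }\Phi_{i_s}^h(c_s)\text{ is legal with output }0,\\0&\text{otherwise.}\end{cases}$$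
The $c_s$ are distinct, since the pair $(k_s,i_s)$ can be read off $c_s$ and determines $s$. For distinct $c_s,c_t$, exactly one occurs in the list of the other, namely the one with the smaller index, and it occurs with its correct $u$-value. Put
$$f_S=u{\restriction}\{c_s:k_s\in S\},\qquad h_S=h\oplus f_S.$$

**Step 2: item 1 and monotonicity.** Since $f_\emptyset$ is empty, $h_\emptyset\equiv h$: the legal queries to $h\oplus f_\emptyset$ are exactly those to the $h$-part. If $S\subseteq T$, then $f_S$ is a restriction of $f_T$, so $h_S\preceq h_T$.

**Step 3: if $S\neq\emptyset$, then $h_S\not\preceq h$.** This is the diagonalization that separates the degrees. Suppose $h_S\preceq h$. Then $f_S\preceq h$ via some $\Phi_i$. Pick $k\in S$ and the $s$ with $(k_s,i_s)=(k,i)$. As $c_s\in\operatorname{dom}(f_S)$, the computation $\Phi_i^h(c_s)$ is legal with output $u(c_s)$. If $u(c_s)=0$, the output is $0$, so $u(c_s)=1$ by definition. If $u(c_s)=1$, the definition says that the output is $0$, while it should be $1$. Both are contradictions.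

**Step 4: item 2.** By monotonicity $h_{S\cap T}$ is a common lower bound of $h_S$ and $h_T$. We must show that it is the greatest. Let $m\preceq h_S$ via $\Phi$ and $m\preceq h_T$ via $\Psi$. We simulate both reductions as in Theorem 2, but now with oracle $h_{S\cap T}=h\oplus f_{S\cap T}$. A new situation can occur: both machines may ask about the *same* input $c$, and then no list helps. In that case the oracle $f_{S\cap T}$ may be asked.

On input $n$, simulate $\Phi(n)$ and $\Psi(n)$, answering their queries to $h$ from the $h$-part of the oracle. Run each until it halts or has a pending query to the other half: $c$ for $\Phi$ (to $f_S$), and $c'$ for $\Psi$ (to $f_T$). If one halts, output its output and stop. Otherwise proceed as follows.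

* If $c=c'$, query $f_{S\cap T}(c)$ and give the answer to both.
* If $c\ne c'$ and one of them occurs in the list of the other, answer the query about the listed one with the listed value.
* Otherwise loop.

Then continue with the next round.

Let $n\in\operatorname{dom}(m)$, so $\Phi^{h_S}(n)$ and $\Psi^{h_T}(n)$ are legal with output $m(n)$. By induction on the rounds, the simulated states are states of these true computations. All the $h$-queries are legal because they are made by the true computations. Likewise $c\in\operatorname{dom}(f_S)$ and $c'\in\operatorname{dom}(f_T)$. If $c=c'$, then $c\in\operatorname{dom}(f_S)\cap\operatorname{dom}(f_T)$. Since the $c_s$ are distinct, $c=c_s$ for one $s$, and $k_s\in S\cap T$, so $c\in\operatorname{dom}(f_{S\cap T})$. The query is legal, and its answer $u(c)$ is correct for both machines. If $c\ne c'$, both are among the $c_s$, so by Step 1 one occurs in the list of the other with its $u$-value, which is the correct answer for the machine that asked. In either case at least one query of two halting computations is answered correctly. So after finitely many rounds one machine halts, with output $m(n)$. Hence $m\preceq h_{S\cap T}$.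

**Step 5: item 3.** One direction is monotonicity. Conversely, suppose $h_S\preceq h_T$ but there is $k\in S\setminus T$. Then $h_{\{k\}}\preceq h_S\preceq h_T$, so $h_{\{k\}}$ is a common lower bound of $h_{\{k\}}$ and $h_T$. By item 2, $h_{\{k\}}\preceq h_{\{k\}\cap T}=h_\emptyset\equiv h$. This contradicts Step 3.

**Step 6: item 4.** The join of $h_S$ and $h_T$ is represented by $h_S\oplus h_T$, and $h_S\oplus h_T\preceq h_{S\cup T}$ by monotonicity. Conversely, we compute $h_{S\cup T}=h\oplus f_{S\cup T}$ from $h_S\oplus h_T$. The $h$-part is available. Given $c\in\operatorname{dom}(f_{S\cup T})$, read the color $k$ off $c$ and decide whether $k\in S$; this is where computability is used. If $k\in S$, query $f_S(c)$. Otherwise $k\in T$, and we query $f_T(c)$. The queries are legal and the answers correct.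

**Step 7: the remaining assertions.** By items 1 and 2, $h_{\{0\}}\wedge_{\mathrm{T1}}h_{\{1\}}\equiv h_\emptyset\equiv h$, and by item 3 both $h_{\{0\}}$ and $h_{\{1\}}$ are strictly above $h_\emptyset\equiv h$. Items 1, 2 and 3 say that $S\mapsto$ (degree of $h_S$) is an embedding of $(\mathcal P(\mathbb N),\cap)$ with least element $\mathbf h$.

Let $h$ be computable. Then "$\Phi_i^h(c)$ is legal with output $0$" is a $\Sigma_1$ statement about $(i,c)$: for total $h$ it says that the computation halts with output $0$, the queries being answered by an algorithm for $h$. (The same holds if $h$ is only partial computable, since each query is answered by waiting for the value of $h$ to appear. If one only knows $h\in\mathbf 0$, use the family built from the zero function, which is equivalent to $h$.) So $0'$ can decide the statement, and by recursion on $s$ the map $s\mapsto(c_s,u(c_s))$ is computable from $0'$. Given $c\in\operatorname{dom}(u)$, read off its first two entries $(k,i)$, find the $s$ with $(k_s,i_s)=(k,i)$, so that $c=c_s$, and compute $u(c_s)$. Thus $u\preceq 0'$. Each $f_S$ is a restriction of $u$, so $f_S\preceq 0'$ for every $S\subseteq\mathbb N$, however complicated $S$ is, and $h_S=h\oplus f_S\preceq 0'$. $\qquad\blacksquare$
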